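# Cells of planar electrical networks and tests by circular minors

## 1. Co-dimension $r$ as $r$ vanishing minors: the natural guess

A circular planar electrical network with $n$ boundary nodes has a response matrix, and the set of all response matrices is divided into cells. On each cell certain determinants vanish and certain others are positive. The ambient space has dimension $D=\binom n2$. The natural guess is that a point of a cell of co-dimension $r$ can be recognized by a list of exactly $D$ determinants: $r$ of them vanish, $D-r$ of them are positive, and these conditions force every other determinant of the family to be $\ge 0$. Conversely, a list of this kind should certify co-dimension exactly $r$: each equation costs one dimension, and inequalities cost nothing.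

We make the guess precise, test it for few nodes, and then see that it is right for $n\le 5$ and wrong for every $n\ge 6$.

**Definition (network, response matrix).** A circular planar graph $G$ is a finite graph drawn in a disc, with boundary nodes $1,\dots,n$ in circular order on the circle. All other vertices are interior, and each of them is joined to the boundary by a path. Let $E$ be the edge set and $c\in\mathbb R_{>0}^E$ the conductances. The response matrix $\varphi_G(c)$ is the symmetric $n\times n$ matrix with
$$f^T\varphi_G(c)f=\mathcal E_c(f):=\min_{u|_\partial=f}\ \sum_{e\in E}c_e\,(du)_e^2 ,$$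
where $u$ runs over functions on the vertices with boundary values $f$, and $(du)_e$ is the difference of $u$ along $e$. If $L$ is the weighted Laplacian, in blocks for boundary $\partial$ and interior $I$, then $\varphi_G(c)=L_{\partial\partial}-L_{\partial I}L_{II}^{-1}L_{I\partial}$.

*Example.* For the star with center joined to nodes $1,\dots,n$ by conductances $c_1,\dots,c_n$ and $\sigma=c_1+\dots+c_n$, eliminating the center gives off-diagonal entries $-c_ic_j/\sigma$.

For a symmetric matrix $N$ with zero row sums put $m_{ij}=-N_{ij}$ for $i\ne j$. The numbers $m_{ij}$, $i<j$, are free coordinates on the space of such matrices, which is therefore $\mathbb R^D$.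

**Definition (circular pair, circular minor).** A circular pair is a pair of disjoint sequences $P=(p_1,\dots,p_k)$, $Q=(q_1,\dots,q_k)$ of boundary indices such that $p_1,\dots,p_k,q_k,\dots,q_1$ appear in this circular order. We write it $(p_1,\dots,p_k;q_1,\dots,q_k)$. The circular minor $\det N(P,Q)$ is circularly positive (circularly non-negative) if $(-1)^k\det N(P,Q)>0$ (resp. $\ge0$).

Since $P\cap Q=\emptyset$, no diagonal entry occurs, and
$$\Delta_{P,Q}(N):=(-1)^k\det N(P,Q)=\det m(P,Q).$$
So circular positivity means $\Delta_{P,Q}>0$. From now on "minor" means $\Delta_{P,Q}$.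

*Example.* For $n=6$, $(1,2;6,3)$ is a circular pair because $1,2,3,6$ is in circular order. Its minor is $m_{16}m_{23}-m_{13}m_{26}$: the non-crossing matching minus the crossing one.

If $(P,Q)$ is circular, then so is $(q_k,\dots,q_1;p_k,\dots,p_1)$, with the same minor by symmetry. Whether one identifies the two does not matter below; the sets that we construct contain no such repetition.

A matrix is circularly totally non-negative if all its circular minors are circularly non-negative. The standard characterization (Curtis–Ingerman–Morrow; Kenyon–Wilson), which we call the **characterization theorem**, says: $M$ is the response matrix of some circular planar network if and only if (1) $M$ is symmetric, (2) every row sum of $M$ is $0$, (3) $M$ is circularly totally non-negative. Let $\mathcal T$ be the set of these matrices.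

**Definition (connection, critical graph).** A circular pair $(P,Q)$ is connected in $G$ if there are disjoint paths from $p_i$ to $q_i$, $i=1,\dots,k$, whose interior vertices are interior vertices of $G$. The graph $G$ is critical if removing any edge, by deletion or by contraction, breaks some connection. (Contraction is not used for an edge between two boundary nodes.)

*Example.* For $n=2$, two edges in series through one interior vertex do not form a critical graph: contracting one of them leaves $(1;2)$ connected. A single edge is critical.

We use the following facts from Curtis–Ingerman–Morrow, *Circular planar graphs and resistor networks* (Linear Algebra Appl. 283, 1998), and Kenyon–Wilson, *The space of circular planar electrical networks*.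

**(F1)** For $c\in\mathbb R^E_{>0}$ one has $\Delta_{P,Q}(\varphi_G(c))=F_{P,Q}(c)/Z(c)$, where $F_{P,Q}$ and $Z$ are polynomials with non-negative coefficients (sums of weights of spanning forests) and $Z\ne0$. This comes from the Schur complement formula, the all-minors matrix-tree theorem of Chaiken, and planarity. Moreover $F_{P,Q}\not\equiv0$ if and only if $(P,Q)$ is connected in $G$. So on the matrices of one graph each $\Delta_{P,Q}$ is either everywhere $0$ or everywhere $>0$.

**(F2)** The cells of $\mathcal T$ are the sets $C_G=\varphi_G(\mathbb R^E_{>0})$ with $G$ critical. The map $\varphi_G$ is a diffeomorphism onto $C_G$, so $\dim C_G=|E|$. Two elements of $\mathcal T$ lie in the same cell if and only if the same circular minors vanish on them.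

In particular the cells partition $\mathcal T$, and there are finitely many. They form the poset $EP_n$, ordered by closure. The top cell, of the well-connected networks, has dimension $D$, and a cell of co-dimension $r$ is one of dimension $D-r$.

**Conjecture (the problem, under the name Kenyon–Wilson, as posed in B. Bychkov, L. Guterman, A. Kazakov, "Electrical networks, Grassmannians, and cluster algebras", arXiv:2607.09975).** A matrix $M\in\mathrm{Mat}_{n\times n}(\mathbb R)$ is the response matrix of a circular electrical network belonging to a cell of co-dimension $r$ in $EP_n$ if and only if $M$ is symmetric with zero row sums and there are two disjoint sets $S_1,S_2$ of circular pairs, with $|S_1|=\frac{n(n-1)}2-r$ and $|S_2|=r$, such that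

- (a) every circular minor of $M$ indexed by $S_1$ is circularly positive, and every circular minor of $M$ indexed by $S_2$ vanishes;
- (b) $(S_1,S_2)$ is a test: for every real symmetric $n\times n$ matrix $N$ with zero row sums, if all minors of $N$ indexed by $S_1$ are circularly positive and all those indexed by $S_2$ vanish, then all other circular minors of $N$ are circularly non-negative.

Note that in (b) the matrix $N$ is arbitrary: its entries may a priori be negative. Throughout we write
$$U=\{N:\ S_1\text{-minors}>0,\ S_2\text{-minors}=0\},\qquad V=\{N:\ S_2\text{-minors}=0\},$$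
with $N$ ranging over symmetric matrices with zero row sums. The set $U$ is open in $V$.

## 2. Up to four boundary nodes by hand

**$n\le3$, both directions.** A circular pair uses $2k\le 3$ indices, so every circular minor is an entry $m_{ij}$.

Given $M\in\mathcal T$, put $(i;j)$, $i<j$, in $S_1$ if $m_{ij}(M)>0$ and in $S_2$ if $m_{ij}(M)=0$. Then $U$ consists of all matrices with exactly this pattern of zero and positive entries. So (b) holds, and by (F2) $U$ is the cell of $M$. Its dimension is $|S_1|$, as it should be.

Conversely, suppose that $(S_1,S_2)$ is a test with $|S_1|+|S_2|=D$ and $M\in U$. An entry mentioned in neither set could be changed to $-1$ without leaving $U$, against (b). So each of the $D$ entries is mentioned, hence exactly once, and $U$ is again a cell of dimension $|S_1|$. The guess is right for $n\le 3$.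

For larger $n$ the "only if" direction will be checked with the following lemma. It asks us to find a coordinate system made of minors.

**Lemma 1.** Let $M\in\mathcal T$, and let $S_1,S_2$ be disjoint with $|S_1|+|S_2|=D$ and satisfy (a). Suppose that

- (i) every circular minor is either positive on all of $U$ or zero on all of $U$;
- (ii) the $S_1$-minors define a bijection $U\to\mathbb R_{>0}^{|S_1|}$ with continuous inverse.

Then $(S_1,S_2)$ is a test, $U$ is the cell of $M$, and this cell has co-dimension $|S_2|$.

*Proof.* By (i) all circular minors are $\ge0$ on $U$. This is (b), and with the characterization theorem it gives $U\subset\mathcal T$. Also $M\in U$. By (i) every $N\in U$ has the same vanishing minors as $M$, so $U$ lies in the cell of $M$ by (F2). By (F1) a matrix in the cell of $M$ has the same zero and positive minors as $M$, so it lies in $U$. Hence $U$ is the cell $C_G$ of $M$. It is homeomorphic to $\mathbb R_{>0}^{|S_1|}$ by (ii) and to $\mathbb R_{>0}^{E}$ by (F2), so $|S_1|=\dim C_G$ by invariance of domain. The co-dimension is $D-|S_1|=|S_2|$. $\square$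

We say that a minor is *assigned by sign* if it is put in $S_1$ when it is positive at $M$ and in $S_2$ when it is $0$ at $M$.

**$n=4$, "only if".** Here $D=6$. Let $a=m_{12}$, $b=m_{23}$, $c=m_{34}$, $d=m_{14}$, $e=m_{13}$, $f=m_{24}$. The pairs of size $2$ are $(1,2;4,3)$ and $(3,4;2,1)$, with minor $\Delta_{\mathrm I}=bd-ef$, and $(2,3;1,4)$ and $(4,1;3,2)$, with minor $\Delta_{\mathrm{II}}=ac-ef$. So up to repetition there are eight circular minors: six entries and these two. Let $M\in\mathcal T$.

If $ef>0$ at $M$, then $bd\ge ef>0$ and $ac\ge ef>0$, so $a,b,c,d>0$. Put $a,b,e,f$ in $S_1$ and assign $\Delta_{\mathrm I},\Delta_{\mathrm{II}}$ by sign. That is six minors. On $U$ we have $d=(\Delta_{\mathrm I}+ef)/b>0$ and $c=(\Delta_{\mathrm{II}}+ef)/a>0$, so all signs are determined, and these formulas recover $N$ from the $S_1$-minors. Lemma 1 applies.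

If $ef=0$ at $M$, assign the six entries by sign. One of $e,f$ is in $S_2$, so on $U$ we have $ef=0$, $\Delta_{\mathrm I}=bd$, $\Delta_{\mathrm{II}}=ac$, and their signs are determined. Lemma 1 applies again.

*Example.* For the star with four leaves, $bd=ac=ef=c_1c_2c_3c_4/\sigma^2$. So $S_1=\{a,b,e,f\}$ and $S_2=\{\Delta_{\mathrm I},\Delta_{\mathrm{II}}\}$ (named by their minors): co-dimension $2$, dimension $4$, which is the number of edges.

The "if" direction for $n=4$ is no longer a matter of inspection, because many choices of $(S_1,S_2)$ have to be considered. We need an argument.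

## 3. Independent differentials, and what happens without them

Here is the first argument for "if" that one would try. By (b) and the characterization theorem, $U\subset\mathcal T$. By (F1), $U$ is a union of cells. And $U$ is an open piece of $V$, which is cut out of $\mathbb R^D$ by $r$ equations. So the cell of $M$ should have dimension $D-r$.

The last sentence is where it stops. The implicit function theorem requires the $r$ differentials to be independent at $M$, and nothing in (a) or (b) gives that. Dimension theory over $\mathbb C$ does say that $r$ equations cut the dimension by at most $r$, but we look at real points. The single equation $x^2+xy+y^2=0$ in $\mathbb R^2$ has the origin as its only real solution: one equation costs two dimensions.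

So the question becomes whether circular minors can combine into a definite quadratic form. They can, and the effect goes in one direction only.

**Theorem A.** The conjecture is true for $n\le5$ and false for every $n\ge6$. For $n\ge6$ the "if" direction fails. More precisely, for every $g\ge1$ and $n\ge6g$ there are $r$, a matrix $M$, and sets $S_1,S_2$ satisfying all conditions of the conjecture for $r$, while $M$ lies in a cell of co-dimension $r+g$.

**Theorem B (any $n$).** Let $S_1,S_2$ be disjoint sets of circular pairs (any sizes) satisfying (b), and let $U$ be as above.

1. $U$ is a union of cells, and each of these cells is open in $U$. In particular no cell in $U$ lies in the closure of another one.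
2. Every cell $C\subset U$ has $\dim C\le|S_1|$.
3. If the differentials of the $S_2$-minors are linearly independent at some point of a cell $C\subset U$, then $\dim C=D-|S_2|$.
4. If all pairs in $S_2$ have size $\le2$, then every cell $C\subset U$ has $\dim C\ge D-|S_2|$.

Consequently, if $|S_1|=D-r$, $|S_2|=r$ and $M$ satisfies (a), then $M$ is a response matrix in a cell of co-dimension $\ge r$. Equality holds if the $S_2$-minors have independent differentials at $M$, or if $S_2$ contains only pairs of size $\le2$. By Theorem A the excess can be arbitrarily large.

So for every $n$ the "if" direction becomes true when "co-dimension $r$" is replaced by "co-dimension $\ge r$". Nothing is claimed about the "only if" direction for $n\ge6$.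

The consequence follows from the four parts. Condition (a) says $M\in U$, and $U\subset\mathcal T$. The cell $C$ of $M$ lies in $U$ by part 1, and part 2 gives $\dim C\le D-r$. Parts 3 and 4 give equality in the two stated cases.

We prove the failure for $n\ge6$ first. It uses only (F1) and (F2).

## 4. Two disjoint triangles on six nodes

Let $n=6$, $D=15$, and let $M$ be the response matrix of two disjoint triangles with unit conductances on $\{1,2,3\}$ and $\{4,5,6\}$:
$$m_{12}=m_{13}=m_{23}=m_{45}=m_{46}=m_{56}=1,\qquad m_{ij}=0\ (i\le3<j).$$
Call the nine entries $m_{ij}$ with $i\le3<j$ the cross entries. Take $r=8$ and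
$$S_1=\{(1;2),(1;3),(2;3),(4;5),(4;6),(5;6),(3,4;1,6)\},\qquad |S_1|=7=15-8 .$$
The last minor (circular order $3,4,6,1$) is $m_{13}m_{46}-m_{14}m_{36}$. Let $S_2$ consist of the following eight pairs (circular orders in brackets).

| pair | minor $\Delta_{P,Q}$ |
|---|---|
| (E1) $(2;5)$ | $m_{25}$ |
| (E2) $(1,4;6,5)$ [1,4,5,6] | $m_{16}m_{45}-m_{15}m_{46}$ |
| (E3) $(1,2;6,3)$ [1,2,3,6] | $m_{16}m_{23}-m_{13}m_{26}$ |
| (E4) $(6,3;5,4)$ [6,3,4,5] | $m_{56}m_{34}-m_{46}m_{35}$ |
| (E5) $(2,3;1,4)$ [2,3,4,1] | $m_{12}m_{34}-m_{24}m_{13}$ |
| (E6) $(6,1,2;5,4,3)$ [6,1,2,3,4,5] | $m_{56}(m_{14}m_{23}-m_{13}m_{24})-m_{46}(m_{15}m_{23}-m_{13}m_{25})+m_{36}(m_{15}m_{24}-m_{14}m_{25})$ |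
| (E7) $(2,3,4;1,6,5)$ [2,3,4,5,6,1] | $m_{12}(m_{36}m_{45}-m_{35}m_{46})-m_{26}(m_{13}m_{45}-m_{35}m_{14})+m_{25}(m_{13}m_{46}-m_{36}m_{14})$ |
| (E8) $(1,3;6,4)$ [1,3,4,6] | $m_{16}m_{34}-m_{14}m_{36}$ |

For instance (E6) is the determinant with rows $6,1,2$ and columns $5,4,3$, expanded along its first row. All fifteen pairs are distinct, also as unordered pairs $\{P,Q\}$.

**Why these eight.** Look at the equations to leading order near $M$, keeping the within-triangle entries equal to $1$ and the cross entries small. Write $x=m_{16}$, $y=m_{34}$. Then (E1)–(E5) give $m_{25}=0$, $m_{15}=m_{26}=x$, $m_{35}=m_{24}=y$. In (E6) the linear terms are $m_{14}-m_{24}-m_{15}+m_{25}$, so $m_{14}\approx x+y$. In (E7) they are $m_{36}-m_{35}-m_{26}+m_{25}$, so $m_{36}\approx x+y$. Seven equations have cut nine cross directions down to two, with coordinates $x,y$. The eighth has zero differential at $M$, and on this plane it reads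
$$m_{16}m_{34}-m_{14}m_{36}\approx xy-(x+y)^2=-(x^2+xy+y^2).$$
This is a definite form, so the eighth equation kills both remaining directions. What is left to prove is that this local picture is global, since (b) allows every $N$ in $U$. That is the role of the seventh element of $S_1$.

**Step 1 (condition (a)).** At $M$ the six entries in $S_1$ equal $1$, and $m_{13}m_{46}-m_{14}m_{36}=1$. In the table every monomial of every minor contains a cross entry, so all $S_2$-minors of $M$ vanish.

**Step 2 (the purpose: reduce the eight equations to three equations in a few quantities).** Let $N\in U$ be arbitrary. The six within-triangle entries are positive, so we may divide by them. With $x=m_{16}$, $y=m_{34}$, (E1)–(E5) give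
$$m_{25}=0,\quad m_{15}=\tfrac{m_{45}}{m_{46}}x,\quad m_{26}=\tfrac{m_{23}}{m_{13}}x,\quad m_{35}=\tfrac{m_{56}}{m_{46}}y,\quad m_{24}=\tfrac{m_{12}}{m_{13}}y. \tag{1}$$
Put
$$\theta=\frac{xy}{m_{13}m_{46}},\quad X=m_{23}m_{45}x,\quad Y=m_{12}m_{56}y,\quad u=m_{23}m_{56}m_{14},\quad v=m_{12}m_{45}m_{36}.$$
Then (E6), (E7), (E8) become exactly
$$u=X+Y-\theta v,\qquad v=X+Y-\theta u,\qquad uv=XY. \tag{2}$$
We check each.

- Since $m_{25}=0$, (E6) says $m_{56}m_{23}m_{14}=m_{56}m_{13}m_{24}+m_{46}m_{23}m_{15}-m_{36}m_{15}m_{24}$. By (1) the three terms on the right are $m_{56}m_{12}y=Y$, then $m_{23}m_{45}x=X$, then $\frac{m_{45}m_{12}}{m_{46}m_{13}}xy\,m_{36}=\theta v$.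
- Since $m_{25}=0$, (E7) says $m_{12}m_{45}m_{36}=m_{12}m_{46}m_{35}+m_{13}m_{45}m_{26}-m_{26}m_{35}m_{14}$. The terms on the right are $m_{12}m_{56}y=Y$, then $m_{45}m_{23}x=X$, then $\frac{m_{23}m_{56}}{m_{13}m_{46}}xy\,m_{14}=\theta u$.
- (E8) says $m_{14}m_{36}=xy$. Multiply by $m_{12}m_{23}m_{45}m_{56}$.

**Step 3 (the purpose: show that all cross entries vanish).** The positivity of the minor of $(3,4;1,6)$ and (E8) give $xy=m_{14}m_{36}<m_{13}m_{46}$, that is, $\theta<1$.

Subtracting the first two equations of (2) gives $(u-v)(1-\theta)=0$, so $u=v$. Then $XY=u^2\ge0$. Both $XY$ and $\theta$ are positive multiples of $xy$, so $\theta\ge0$. Thus $0\le\theta<1$ and $(1+\theta)^2<4$.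

The first equation of (2) now reads $u(1+\theta)=X+Y$. Therefore
$$4XY\le(X+Y)^2=(1+\theta)^2u^2=(1+\theta)^2XY,$$
that is, $\bigl(4-(1+\theta)^2\bigr)XY\le0$ with a positive first factor. So $XY\le0$, hence $XY=0$. Then $u=v=0$ and $X+Y=0$, which together with $XY=0$ gives $X=Y=0$. Therefore $x=y=0$. By (1), $m_{15},m_{26},m_{35},m_{24},m_{25}$ vanish, and $u=v=0$ gives $m_{14}=m_{36}=0$. All nine cross entries of $N$ are zero.

*Remark (the inequality $\theta<1$ is needed).* Let all within-triangle entries be $1$, $m_{25}=0$, and the other eight cross entries $-1$. Then (E1)–(E5) and (E8) hold at sight. (E6) reads $0-(-1)+(-1)\cdot 1=0$, and (E7) reads $0-(-1)(1-1)+0=0$. So all eight equations hold with negative entries. This $N$ is excluded only because $m_{13}m_{46}-m_{14}m_{36}=1-1=0$ is not positive.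

**Step 4 (the purpose: compute the minors of a matrix with two blocks).**

**Block lemma.** Let $B$ be a set of circularly consecutive nodes with $m_{ij}=0$ for $i\in B$, $j\notin B$. For every circular pair $(P,Q)$, $\det m(P,Q)$ is $0$ or equals $\det m(P\cap B,Q\cap B)\cdot\det m(P\setminus B,Q\setminus B)$, where both factors belong to circular pairs (an empty determinant is $1$).

*Proof.* After permuting rows and columns, $m(P,Q)$ has the diagonal blocks $m(P\cap B,Q\cap B)$ and $m(P\setminus B,Q\setminus B)$ and zeros elsewhere. If $|P\cap B|\ne|Q\cap B|$, these blocks are not square, and the determinant is $0$. Let both sizes equal $s$. The cases $s=0$ and $s=k$ are trivial, so let $0<s<k$.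

Since $B$ is an arc, the letters of the cyclic word $p_1\cdots p_kq_k\cdots q_1$ that lie in $B$ form a cyclic interval. It contains letters of both kinds, so it contains at least one of the junctions $p_k|q_k$ and $q_1|p_1$. If it contained both, its complement would consist of $p$'s only or of $q$'s only, so it would contain all $q$'s or all $p$'s, against $s<k$. So it contains exactly one junction, and it has $s$ letters of each kind. Hence it is
$$p_{k-s+1}\cdots p_kq_k\cdots q_{k-s+1}\qquad\text{or}\qquad q_s\cdots q_1p_1\cdots p_s .$$
In both cases $P\cap B$ and $Q\cap B$ occupy the same index positions. So $m(P,Q)$ is block diagonal without any permutation, no sign arises, and both blocks come from circular pairs. $\square$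

Now take $N\in U$. By Step 3 the block lemma applies with $B=\{1,2,3\}$. A circular pair inside a three-element set has size at most $1$, so every minor of $N$ is $0$ or a product of within-triangle entries, which are positive. All circular minors of $N$ are circularly non-negative. This is (b): $(S_1,S_2)$ is a test.

**Step 5 (the co-dimension of $M$).** By (F1) the cross entries vanish on the whole cell of $M$ and the six other entries are positive there. Conversely, let $N$ have zero cross entries and six positive within-triangle entries. The computation in Step 4 shows that each minor of $N$ is $0$ or a product of positive entries, and which case occurs depends only on $(P,Q)$. So $N\in\mathcal T$ has the same vanishing minors as $M$ and lies in its cell by (F2). Hence the cell of $M$ is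
$$\{m_{ij}=0\ (i\le3<j),\ \text{the other six } m_{ij}>0\},$$
of dimension exactly $6$ and co-dimension $9$. But $M$ satisfies the right-hand side of the conjecture with $r=8$. The conjecture is false for $n=6$. $\square$

## 5. Several copies of the triangle pair: all $n\ge6g$

Let $g\ge1$ and $n\ge6g$. Choose $g$ disjoint arcs of six consecutive nodes each. Put a copy of the example on each arc, and let the remaining nodes be isolated. Let $S_1$ be the union of the $g$ copies of the $7$-element set. Let $S_2$ be the union of the $g$ copies of the $8$-element set together with all pairs $(i;j)$, $i<j$, such that $\{i,j\}$ is not contained in one of the arcs. There are $D-15g$ pairs of the last kind, so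
$$|S_1|=7g,\qquad |S_2|=8g+(D-15g)=D-7g,\qquad r=D-7g .$$

Condition (a) holds as before. For (b), let $N\in U$. The conditions $m_{ij}=0$ on the pairs $(i;j)$ make $N$ block diagonal with respect to the arcs and the single remaining nodes. On each arc, Steps 2 and 3 apply word for word and show that the cross entries vanish. So $N$ is block diagonal with blocks on consecutive triples and single nodes. Apply the block lemma repeatedly: split off one block from $(P,Q)$, then apply the lemma to the remaining circular pair and the next block. A circular pair inside a triple has size at most $1$, and inside a single node it is empty. So every circular minor of $N$ is $0$ or a product of positive entries, which depends only on $(P,Q)$. Thus (b) holds.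

As in Step 5, the cell of $M$ is given by $6g$ positive entries with all other entries $0$. Its dimension is $6g$, and its co-dimension is $D-6g=r+g$. This proves the part of Theorem A for $n\ge6$; for the failure of the "if" direction take $g=1$. $\square$

## 6. Rational recovery of conductances

For Theorem B we need one more fact: on a cell, the conductances are rational functions of the response matrix.

**(F3)** For critical $G$ and $e\in E$ there are polynomials $A_e,B_e$ in the matrix entries, with $B_e$ nowhere zero on $C_G$, such that $A_e(\varphi_G(c))=c_e\,B_e(\varphi_G(c))$ for all $c\in\mathbb R^E_{>0}$.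

*Derivation.* A boundary edge joins two boundary nodes. A boundary spike at $p$ is an edge joining $p$, as its only edge, to an interior vertex. From Curtis–Ingerman–Morrow we recall: a critical graph with an edge has a boundary edge or a boundary spike whose deletion (resp. contraction) gives a critical graph $G'$ and breaks a connection. We induct on $|E|$; there is nothing to prove if $E=\emptyset$. Let $\Lambda=\varphi_G(c)$, let $\Lambda'\in C_{G'}$ be the response matrix after the removal, and let $\gamma$ be the conductance of the removed edge.

*Boundary edge $pq$.* The broken connection must use the edge $pq$. Paths have no boundary nodes in their interior, so $pq$ is itself one of the paths. The broken connection thus has the form $(\{p\}\cup P;\{q\}\cup Q)$ with $p,q$ in the same position, and $(P,Q)$ is connected in $G$ by the remaining paths. Moving $p$ and $q$ to the first row and column costs no sign. Here $\Lambda'=\Lambda-\gamma(e_p-e_q)(e_p-e_q)^T$, and in the submatrix with rows $pP$ and columns $qQ$ only the entry $(p,q)$ changes, by $+\gamma$. So $0=\det\Lambda'(pP;qQ)=\det\Lambda(pP;qQ)+\gamma\det\Lambda(P;Q)$, and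
$$\gamma=-\frac{\det\Lambda(pP;qQ)}{\det\Lambda(P;Q)} .$$
The denominator is nonzero on $C_G$ by (F1). The entries of $\Lambda'$ are then rational in $\Lambda$ with the same denominator.

*Boundary spike at $p$*, with interior end $w$. After contraction, $w$ plays the role of $p$. If $p\in P\cup Q$ for a connection in $G$, the path at $p$ passes through $w$ and no other path does, so contraction does not break it. Hence the broken connection $(P;Q)$ has $p\notin P\cup Q$. Eliminating $w$ from the network $\Lambda'$ with the spike attached gives, for $i,j\ne p$,
$$\Lambda_{pp}=\gamma-\frac{\gamma^2}{\gamma+\Lambda'_{pp}},\qquad \Lambda_{ip}=\frac{\gamma\Lambda'_{ip}}{\gamma+\Lambda'_{pp}},\qquad \Lambda_{ij}=\Lambda'_{ij}-\frac{\Lambda'_{ip}\Lambda'_{pj}}{\gamma+\Lambda'_{pp}} .$$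
So $\gamma-\Lambda_{pp}=\gamma^2/(\gamma+\Lambda'_{pp})\ne0$, and solving backwards,
$$\Lambda'_{ij}=\Lambda_{ij}+\frac{\Lambda_{ip}\Lambda_{pj}}{\gamma-\Lambda_{pp}},\qquad \Lambda'_{ip}=\frac{\gamma\Lambda_{ip}}{\gamma-\Lambda_{pp}},\qquad \Lambda'_{pp}=\frac{\gamma^2}{\gamma-\Lambda_{pp}}-\gamma .$$
Thus $\Lambda'(P;Q)=\Lambda(P;Q)+\frac1{\gamma-\Lambda_{pp}}\Lambda(P;p)\Lambda(p;Q)$. The matrix determinant lemma and $\det\Lambda'(P;Q)=0\ne\det\Lambda(P;Q)$ give
$$\gamma=\Lambda_{pp}-\Lambda(p;Q)\Lambda(P;Q)^{-1}\Lambda(P;p).$$
So $\gamma-\Lambda_{pp}=-h/d$ with the polynomials $d=\det\Lambda(P;Q)$ and $h=\Lambda(p;Q)\,\mathrm{adj}(\Lambda(P;Q))\,\Lambda(P;p)$, both nowhere zero on $C_G$. The entries of $\Lambda'$ are polynomials in $\Lambda$ divided by products of powers of $h$ and $d$.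

In both cases $\gamma$ is of the required form. For the other edges, insert the formulas for $\Lambda'$ into the identities $A'_e(\Lambda')=c_eB'_e(\Lambda')$ given by induction for $G'$, and clear denominators. Since $B'_e(\Lambda')\ne0$ and the denominators do not vanish on $C_G$, the resulting $B_e$ is nowhere zero on $C_G$. $\square$

By (F1) with $k=1$, the entries $m_{ij}=F_{(i),(j)}/Z$ are rational in $c$. So $\varphi_G(c)$ is defined, symmetric and with zero row sums, for every real $c$ with $Z(c)\ne0$, also with negative conductances, and $\Delta_{P,Q}(\varphi_G(c))=F_{P,Q}(c)/Z(c)$ persists there as an identity of rational functions. The next lemma is the main tool of the proof of Theorem B.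

**Lemma 2.** Let $G$ be critical and let $c\in\mathbb R^E$ with $Z(c)\ne0$. If $\varphi_G(c)\in C_G$, then $c_e>0$ for all $e$.

*Proof.* The identity $A_e(\varphi_G(c))=c_eB_e(\varphi_G(c))$ is one between rational functions whose denominators are powers of $Z$. It holds on the open set $\mathbb R_{>0}^E$, so it holds wherever $Z\ne0$. Let $N=\varphi_G(c)\in C_G$ and write $N=\varphi_G(c')$ with $c'\in\mathbb R_{>0}^E$. Since $B_e(N)\ne0$, we get $c_e=A_e(N)/B_e(N)=c'_e>0$. $\square$

## 7. Proof of Theorem B

The plan for parts 1 and 2 is the same: if the claim fails, produce a matrix of $U$ in a cell $C_G\subset U$ from conductances that are not all positive. Condition (b) puts the matrix in $\mathcal T$, and Lemma 2 gives a contradiction.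

By (b), all circular minors of a matrix in $U$ are $\ge0$ (those in $S_1,S_2$ by definition), so $U\subset\mathcal T$. By (F1) the sign of each minor is constant on each cell, so $U$ is a union of cells.

### 7.1. Cells are open in $U$ (part 1)

**Step 1 (set-up).** Suppose that a cell $C\subset U$ is not open in $U$. Since there are finitely many cells, there are $M\in C$, a cell $C_1=C_G\subset U$ with $C_1\ne C$, and $N_k=\varphi_G(c^k)\in C_1$ with $N_k\to M$. Pass to a subsequence with $c^k\to c^\infty\in[0,\infty]^E$. Let $E_0$ and $E_\infty$ be the sets of edges with limit $0$ and $\infty$, and $E_{\mathrm f}$ the set of the remaining edges. If $E_0\cup E_\infty=\emptyset$, then $M=\varphi_G(c^\infty)\in C_1$ by continuity, which is impossible because distinct cells are disjoint. So $E_0\cup E_\infty\ne\emptyset$.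

**Step 2 (the purpose: see that $M$ depends only on $c^\infty$, not on the sequence).** No path of $E_\infty$-edges joins two boundary nodes $i\neq j$: otherwise $\mathcal E_{c^k}(e_i)$ would be at least the energy of a unit drop along a path all of whose conductances tend to $\infty$, so it would tend to $\infty$, while $\mathcal E_{c^k}(e_i)=(N_k)_{ii}\to M_{ii}$. Hence for every $f$ there are functions $u$ with $u|_\partial=f$ that are constant along $E_\infty$-edges, and we may define
$$\mathcal E_\infty(f)=\min\ \sum_{e\in E_{\mathrm f}}c_e^\infty(du)_e^2$$
over such $u$. The minimum is attained, because a non-negative quadratic function on an affine space attains its infimum.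

*Claim.* If positive finite $c$ tend to $c^\infty$ in $[0,\infty]^E$, then $\mathcal E_c(f)\to\mathcal E_\infty(f)$.

For the upper bound, insert a minimizer $u$ of $\mathcal E_\infty(f)$. The $E_\infty$-edges contribute $0$ and the $E_0$-edges contribute amounts tending to $0$, so $\limsup\mathcal E_c(f)\le\mathcal E_\infty(f)$. For the lower bound, choose minimizers $u_c$ of $\mathcal E_c(f)$ with values in $[\min f,\max f]$; truncating to this interval does not increase the energy. Along a sequence realizing the $\liminf$, pass to a subsequence with $u_c\to u$. The energies are bounded, so $(du_c)_e\to0$ for $e\in E_\infty$, and $u$ is constant along $E_\infty$-edges. Dropping the terms outside $E_{\mathrm f}$,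
$$\liminf\mathcal E_c(f)\ \ge\ \sum_{e\in E_{\mathrm f}}c_e^\infty(du)_e^2\ \ge\ \mathcal E_\infty(f).$$
This proves the claim. Applied to $c^k$, it shows that $M$ has quadratic form $\mathcal E_\infty$.

**Step 3 (the purpose: approach $M$ along a rational curve).** Put
$$c_e(t)=c_e^\infty\ (e\in E_{\mathrm f}),\qquad c_e(t)=t\ (e\in E_0),\qquad c_e(t)=1/t\ (e\in E_\infty).$$
For $t>0$ let $N(t)=\varphi_G(c(t))\in C_1$. By the claim $N(t)\to M$ as $t\to0^+$. The entries of $N(t)$ are rational functions of $t$, bounded as $t\to0^+$, so they have no pole at $0$. Hence $N(t)$ is analytic on some $(-\varepsilon,\varepsilon)$ with $N(0)=M$. The function $Z(c(t))$ is rational in $t$ and not identically zero, so after shrinking $\varepsilon$ we have $Z(c(t))\ne0$ and $N(t)=\varphi_G(c(t))$ for all $0<|t|<\varepsilon$.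

**Step 4 (the purpose: pass through $M$ to $t<0$ and stay in $C_1$).** The $S_2$-minors of $N(t)$ vanish for $t>0$, because $C_1\subset U$, hence for all $t\in(-\varepsilon,\varepsilon)$. The $S_1$-minors are positive at $N(0)=M\in U$, hence for small $|t|$. So $N(t)\in U\subset\mathcal T$ for small $t<0$. This is where (b) acts. The circular minors vanishing on $C_1$ vanish at $N(t)$ for all $t$. Every other circular minor is positive for $t>0$, so it is a nonzero rational function of $t$ and does not vanish for small $t<0$. By (F2), $N(t)\in C_1=C_G$ for small $t<0$.

Lemma 2 gives $c_e(t)>0$ for all $e$. But $c_e(t)<0$ for $t<0$ and $e\in E_0\cup E_\infty\ne\emptyset$. This contradiction proves that each cell in $U$ is open in $U$.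

If a cell $C\subset U$ lay in the closure of another cell $C'\subset U$, then $C'$ would have points in every neighborhood of a point of $C$, so $C$ would not be open in $U$. This completes part 1. $\square$

### 7.2. At least $\dim C$ inequalities are needed (part 2)

*Example of the trick.* Take the star on three nodes, where $m_{ij}=c_ic_j/\sigma$, and test only $m_{12}>0$, $m_{13}>0$ with $S_2=\emptyset$. With $c=(-1,t,t^2)$ and small $t>0$ we have $\sigma<0$, so $m_{12},m_{13}>0$ but $m_{23}<0$. So two inequalities are not a test: some choice of signs of the conductances gets past them.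

**Step 1 (sign choices on a monomial scale).** Let $C=C_G\subset U$ and suppose $|S_1|<|E|=\dim C$. Choose $w\in\mathbb Z^E$ such that $Z$ and every nonzero $F_{P,Q}$ has a unique monomial $c^a$ minimizing $w\cdot a$. This is possible: $w$ has to avoid finitely many proper hyperplanes $w\cdot(a-a')=0$. Call the minimizing exponents $a_Z$ and $a_{P,Q}$. For $\epsilon\in\{\pm1\}^E$ put $c_e=\epsilon_et^{w_e}$. A monomial $c^a$ becomes $\epsilon^at^{w\cdot a}$. Since all coefficients are non-negative, for small $t>0$ we have $Z(c)\ne0$, and the sign of $\Delta_{P,Q}=F_{P,Q}/Z$, whenever $F_{P,Q}\not\equiv0$, is $\epsilon^{a_{P,Q}-a_Z}$.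

**Step 2 (more signs than conditions).** For $(P,Q)\in S_1$ we have $F_{P,Q}\not\equiv0$, since the minor is positive on $C\subset U$. Writing $\epsilon_e=(-1)^{\eta_e}$, the requirement $\epsilon^{a_{P,Q}-a_Z}=1$ for all $(P,Q)\in S_1$ is a system of $|S_1|$ homogeneous linear equations over $\mathbb F_2$ in $|E|>|S_1|$ unknowns $\eta_e$. It has a nonzero solution, that is, a solution $\epsilon\ne(1,\dots,1)$.

**Step 3 (contradiction).** With this $\epsilon$ and small $t>0$ let $N=\varphi_G(c)$. It is symmetric with zero row sums. Its $S_1$-minors are positive, and its $S_2$-minors vanish because $F_{P,Q}\equiv0$ for them. So $N\in U\subset\mathcal T$. Exactly the circular minors vanishing on $C$ vanish at $N$, so $N\in C$ by (F2). Lemma 2 gives $c_e>0$ for all $e$, contradicting $\epsilon\ne(1,\dots,1)$. Hence $\dim C\le|S_1|$. $\square$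

### 7.3. Independent differentials (part 3)

Near a point of $C$ where the differentials of the $S_2$-minors are independent, $V$ is a manifold of dimension $D-|S_2|$. The set $U$ is open in $V$, and $C$ is open in $U$ by part 1. So near this point $C$ coincides with $V$. Since $C$ is homeomorphic to $\mathbb R_{>0}^{\dim C}$, invariance of domain gives $\dim C=D-|S_2|$. $\square$

In the example of Section 4, the differential of (E8) vanishes wherever all cross entries vanish, so the hypothesis of part 3 fails at every point of the cell of $M$.

### 7.4. Binomial equations have enough non-negative solutions (part 4)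

Suppose that all pairs in $S_2$ have size $\le2$. In the coordinates $x=(m_{ij})$ each $S_2$-equation has the form $x_\alpha=0$ or $x_\alpha x_\beta=x_\gamma x_\delta$. The idea is that taking absolute values turns complex solutions of such equations into non-negative real ones, so the dimension count over $\mathbb C$ carries over.

We recall two textbook facts. By Krull's height theorem, every irreducible component of the common zero set of $s$ polynomials in $\mathbb C^D$ has dimension $\ge D-s$. And a nonempty Zariski-open subset of an irreducible complex variety is dense in it for the classical topology.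

**Step 1 (a complex component through $M$).** Let $M\in C$. Then $M\in\mathbb R^D_{\ge0}$, since $C\subset\mathcal T$. Let $V_{\mathbb C}\subset\mathbb C^D$ be the complex zero set of the $S_2$-minors. The point $M$ lies on an irreducible component $W$ of $V_{\mathbb C}$ with $\dim W\ge D-|S_2|$. Let $K$ be the set of coordinates not identically $0$ on $W$, and let $W^\circ\subset W$ be the subset where all coordinates in $K$ are nonzero. It is nonempty, Zariski-open, and hence classically dense in $W$.

**Step 2 (the points with support $K$ form a group).** Let $\Gamma$ be the set of points of $V_{\mathbb C}$ with support exactly $K$. At points of support $K$ each monomial in our equations is either identically $0$ or nowhere $0$. Since the equations hold on $W^\circ\ne\emptyset$, an equation $x_\alpha=0$ has $\alpha\notin K$ and is trivial there. In an equation $x_\alpha x_\beta=x_\gamma x_\delta$ both sides are identically zero, or both are nowhere zero. So $\Gamma$ is an algebraic subgroup of $(\mathbb C^*)^K$ given by equations $x^a=x^b$. It contains $W^\circ$, so $\dim_{\mathbb C}\Gamma\ge D-|S_2|$.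

Let $\rho$ be the rank of the set of exponent vectors $a-b$. As the kernel of a homomorphism of complex Lie groups with differential of rank $\rho$, $\Gamma$ has dimension $|K|-\rho$. The set $\Gamma_{>0}=\Gamma\cap\mathbb R^K_{>0}$ becomes, under entrywise $\log$, the real linear space given by the equations $(a-b)\cdot\xi=0$. Its real dimension is also $|K|-\rho=\dim_{\mathbb C}\Gamma$. Extended by zeros outside $K$, the points of $\Gamma_{>0}$ lie in $V$.

**Step 3 (absolute values).** Choose $z_k\in W^\circ$ with $z_k\to M$, and let $|z_k|$ be the vector of absolute values. The equations $x^a=x^b$ survive taking absolute values, so $|z_k|\in\Gamma_{>0}\subset V$. And $|z_k|\to|M|=M$, because $M$ has non-negative entries. By part 1, $C$ is open in $U$, which is open in $V$, so $C$ is a neighborhood of $M$ in $V$. For large $k$ it contains $|z_k|$ and a neighborhood of $|z_k|$ in the manifold $\Gamma_{>0}$. So $C$, which is homeomorphic to $\mathbb R_{>0}^{\dim C}$, contains a homeomorphic copy of an open set in $\mathbb R^{\dim\Gamma_{>0}}$. By invariance of domain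
$$\dim C\ge\dim\Gamma_{>0}=\dim_{\mathbb C}\Gamma\ge D-|S_2| .\qquad\square$$

## 8. The pentagon and the truth of the conjecture for $n\le5$

**"If" for $n\le5$.** A circular pair of size $k$ uses $2k\le5$ indices, so all pairs have size $\le2$. If $|S_1|=D-r$, $|S_2|=r$, (b) holds and $M$ satisfies (a), then parts 2 and 4 of Theorem B give $D-r\le\dim C\le D-r$ for the cell $C$ of $M$. So the co-dimension is exactly $r$.

**"Only if" for $n\le4$.** This was done in Section 2: for $M\in\mathcal T$ in a cell of co-dimension $r$, the sets found there satisfy (a) and (b), $|S_2|=r$, and $|S_1|=D-r$.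

**"Only if" for $n=5$.** Here $D=10$. Read node labels and the index $j$ mod $5$, and name the five diagonals and five sides of the pentagon
$$c_j=m_{2j-1,2j+1},\qquad f_j=m_{2j+2,2j+3}.$$
Explicitly, $c_0,\dots,c_4=m_{14},m_{13},m_{35},m_{25},m_{24}$ and $f_0,\dots,f_4=m_{23},m_{45},m_{12},m_{34},m_{15}$. The four nodes other than $2j$ are, in circular order, $2j+1,2j+2,2j+3,2j+4\equiv2j-1$. Of the two circular minors on these nodes, as in the case $n=4$, one is
$$B_j=f_jc_j-c_{j-1}c_{j+1},$$
because the outer pair $\{2j+1,2j-1\}$ is $c_j$, the inner pair $\{2j+2,2j+3\}$ is $f_j$, and the crossing pairs $\{2j+1,2j+3\}$, $\{2j+2,2j-1\}$ are $c_{j+1}$, $c_{j-1}$. The other is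
$$A_j=f_{j+2}f_{j-2}-c_{j-1}c_{j+1},$$
because $f_{j+2}=m_{2j+1,2j+2}$ and $f_{j-2}=m_{2j+3,2j+4}$. With the ten entries these are all circular minors, up to repetition. Shifting $j$ by $1$ rotates the nodes by $2$, so all $j$ play the same role.

Let $M\in\mathcal T$ and $J=\{j:c_j(M)=0\}$. In each case below we give ten minors satisfying (a) and check the hypotheses of Lemma 1.

*Case $J=\emptyset$.* Put all $c_j$ in $S_1$ and assign $B_0,\dots,B_4$ by sign. On $U$ we have $B_j\ge0$, so $f_j=(B_j+c_{j-1}c_{j+1})/c_j>0$, and these formulas recover $N$ from the $S_1$-minors. For $A_j$, use $c_{j+3}=c_{j-2}$ and $c_{j-3}=c_{j+2}$: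
$$f_{j+2}f_{j-2}\ \ge\ \frac{c_{j+1}c_{j+3}}{c_{j+2}}\cdot\frac{c_{j-3}c_{j-1}}{c_{j-2}}=c_{j+1}c_{j-1},$$
with equality if and only if $B_{j+2}=B_{j-2}=0$. So $A_j\ge0$ on $U$, and whether $A_j$ is zero is determined by $S_2$.

*The shape of $J$ when $J\ne\emptyset$.* If $j\in J$, then $B_j=-c_{j-1}c_{j+1}\ge0$ at $M$, while $c_{j\pm1}\ge0$, so $c_{j-1}c_{j+1}=0$. Thus every element of $J$ has a cyclic neighbor in $J$. Two separate cyclic intervals of length $\ge2$ would need at least $2+2$ places plus two gaps, that is, at least $6$ positions. So $J$ is one cyclic interval with $|J|\ge2$.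

*Case $|J|=2$.* By rotation let $J=\{0,1\}$, so $c_2,c_3,c_4>0$ at $M$. From $A_3=f_0f_1-c_2c_4\ge0$ we get $f_0,f_1>0$ at $M$. Put $c_2,c_3,c_4,f_0$ in $S_1$, put $c_0,c_1$ in $S_2$, and assign $f_2,f_4,A_3,B_3$ by sign. These are ten minors. On $U$,
$$f_3=\frac{B_3+c_2c_4}{c_3}>0,\qquad f_1=\frac{A_3+c_2c_4}{f_0}>0,$$
so $N$ is recovered from the $S_1$-minors. The remaining minors are, using $c_0=c_1=0$,
$$B_0=B_1=0,\quad B_2=f_2c_2,\quad B_4=f_4c_4,\quad A_0=f_2f_3,\quad A_1=f_3f_4,\quad A_2=f_4f_0,\quad A_4=f_1f_2 .$$
All are $\ge0$ with determined signs.

*Case $|J|\ge3$.* At most two of the $c_j$ are nonzero at $M$, and if there are two, they are cyclically adjacent, because $J$ is a cyclic interval. The indices $j-1$ and $j+1$ are never adjacent mod $5$. So every product $c_{j-1}c_{j+1}$ has a factor with index in $J$. Assign the ten entries by sign; they are coordinates. On $U$ the $c_j$ with $j\in J$ vanish, so $B_j=f_jc_j$ and $A_j=f_{j+2}f_{j-2}$, which are $\ge0$ with determined signs.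

In every case Lemma 1 shows that $(S_1,S_2)$ is a test and that the cell of $M$ has co-dimension $|S_2|$. So if $M$ lies in a cell of co-dimension $r$, then $|S_2|=r$ and $|S_1|=D-r$, and the right-hand side of the conjecture holds for $M$ and $r$. The conjecture is true for $n\le5$, and with Section 5 this completes the proof of Theorem A. $\blacksquare$
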